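\title{Square faces and rigidity of toric Fano varieties from directed graphs}

\begin{abstract}
A connected directed graph $G$ in which every arc lies on a directed cycle defines a terminal reflexive polytope $\mathcal A_G$ and a Gorenstein toric Fano variety $X_G$ with terminal singularities. If $\mathcal A_G$ has no square $2$-face, then $X_G$ is rigid by a theorem of Totaro. We show that the converse holds when $\dim\mathcal A_G=3$, where $\dim T^1_{X_G}$ is the number of square $2$-faces, and that it fails in every dimension $\ge4$. A graph on five vertices gives a rigid fourfold that is singular along a curve of nodes. More generally, for every terminal reflexive polytope of dimension at least $3$ we identify each graded piece of $T^1_X$ with the solution space of an explicit linear system that has one unknown for each relevant square.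
\end{abstract}

\section{Introduction}

Let $G$ be a finite connected directed graph with vertex set $\{1,\dots,n\}$ and arc set $A(G)$, without multiple arcs. We write $ij$ for the arc $(i,j)$; the arcs $ij$ and $ji$ may both occur. We assume throughout that \emph{every arc lies on a directed cycle}, and that there are no loops (a loop would contribute the vector $0$ below and would not change the polytope). For an arc $e=ij$ put $\rho(e)=\mathbf e_i-\mathbf e_j\in\mathbb R^n$. The \emph{directed edge polytope} of $G$ is
\[
\mathcal A_G=\operatorname{conv}\{\rho(e):e\in A(G)\},
\]
regarded as a lattice polytope for the lattice $N=\mathbb Z^n\cap\operatorname{span}_{\mathbb R}\mathcal A_G$. It contains the origin in its relative interior and is terminal and reflexive; the definitions and the short proof are recalled in Section~\ref{sec:background}. The cones over the proper faces of $\mathcal A_G$ form a complete fan, and the associated projective toric variety $X_G$ is a Gorenstein Fano variety with terminal singularities.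

A variety $X$ over $\mathbb C$ is \emph{rigid} if every infinitesimal deformation of $X$ over an Artinian $\mathbb C$-algebra is trivial; equivalently, the space of first-order deformations
\[
T^1_X=\operatorname{Ext}^1(\Omega_X,\mathcal O_X)
\]
vanishes. By a theorem of Totaro, a toric Fano variety that is smooth in codimension $2$ and $\mathbb Q$-factorial in codimension $3$ is rigid. For $X_G$ with $\dim\mathcal A_G\ge3$ the first condition always holds, and the second says that every proper $2$-dimensional face of $\mathcal A_G$ is a triangle. The only other possible $2$-face is a quadrilateral (Lemma~\ref{lem:smallfaces}); a proper $2$-dimensional face that is a quadrilateral is called a \emph{square $2$-face}. The following question comes from \cite{KPT}.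

\medskip
\noindent\textbf{Question.} \emph{Suppose that $\dim\mathcal A_G\ge3$ and that $\mathcal A_G$ has a square $2$-face. Must $X_G$ be non-rigid?}
\medskip

There is a good reason to expect the answer yes. The cone over a square defines the threefold node $xy=zw$, which has the smoothing $xy-zw=t$. When $\dim\mathcal A_G=3$ the squares are facets, the nodes are isolated points of $X_G$, and each node comes with its own parameter $t$. The guess is then correct, and $\dim T^1_{X_G}$ is the number of squares (Corollary~\ref{cor:criteria}). In dimension $d\ge4$ the situation changes. A square produces nodes along a compact subvariety of dimension $d-3$, and the parameter $t$ becomes a section of a sheaf on this subvariety. Such a sheaf need not have any global section, and the answer to the Question is no.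

\begin{theorem}\label{thm:A}
Let $G$ have vertex set $\{1,\dots,5\}$ and arcs $13,14,23,24,15,53,31,42$. Then $G$ is connected, every arc lies on a directed cycle, $\dim\mathcal A_G=4$, the polytope $\mathcal A_G$ has a square $2$-face, and $X_G$ is rigid.
\end{theorem}

Section~\ref{sec:example} proves this by hand: the singular locus of $X_G$ is a projective line, and the smoothing parameter is a section of $\mathcal O_{\mathbb P^1}(-1)$. Section~\ref{sec:T1} treats an arbitrary terminal reflexive polytope $P$ of dimension at least $3$. Theorem~\ref{thm:B} describes each graded piece of $T^1_X$ as the solution space of a linear system whose unknowns are indexed by squares and whose equations are indexed by corners of $3$-dimensional faces; this is an exact criterion for rigidity. Section~\ref{sec:consequences} draws the consequences: a positive answer in dimension $3$, a second proof of Theorem~\ref{thm:A}, rigid examples with a square in every dimension $\ge4$, and such examples among symmetric digraphs and among digraphs without antiparallel arcs.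

\section{Polytopes, graphs and first-order deformations}\label{sec:background}

\subsection{Terminal reflexive polytopes}

Let $N$ be a lattice of rank $d$ and $M=\operatorname{Hom}(N,\mathbb Z)$. For $R\in M$ and $x\in N_{\mathbb R}$ or $x\in N_{\mathbb C}$ we write $R(x)=\langle R,x\rangle$. Let $P\subset N_{\mathbb R}$ be a $d$-dimensional lattice polytope with $0$ in its interior. Every facet lies in a hyperplane $\{m=1\}$ for a unique linear form $m$, its \emph{normal}, and $m\le1$ on $P$. The polytope $P$ is \emph{reflexive} if all normals lie in $M$, and \emph{terminal} if its only lattice points are $0$ and its vertices. Two vertices are \emph{neighbors} in a face $Q$ if they are joined by an edge of $Q$.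

Let $X$ be the toric variety of the fan of cones over the proper faces of $P$. We use the following standard facts. A cone $\sigma$ of the fan gives an affine open chart $U_\sigma=\operatorname{Spec}\mathbb C[\sigma^\vee\cap M]$, where $\mathbb C[\sigma^\vee\cap M]$ has the basis of characters $\chi^m$. We have $U_\sigma\cap U_{\sigma'}=U_{\sigma\cap\sigma'}$, and if $\tau=\sigma\cap m^\perp$ with $m\in\sigma^\vee\cap M$, then $U_\tau=\{\chi^m\ne0\}\subset U_\sigma$. The chart $U_\sigma$ is smooth if and only if the primitive ray generators of $\sigma$ are part of a basis of $N$. The torus orbit attached to $\sigma$ has codimension $\dim\sigma$. The variety $X$ is normal and, by Hochster's theorem, Cohen--Macaulay. If $P$ is reflexive, then $\omega_X^{-1}$ is an ample line bundle. If $P$ is terminal, its vertices are primitive, so they are the ray generators of the fan.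

Terminality leaves little room for faces of dimension $1$ and $2$.

\begin{lemma}\label{lem:smallfaces}
Let $P$ be terminal of dimension $d\ge3$.
\begin{enumerate}
\item[(1)] The endpoints $v,w$ of an edge are part of a basis of $N$.
\item[(2)] A proper $2$-face is either a triangle, and then its vertices are linearly independent, or a parallelogram. If $v_1,\dots,v_4$ are the vertices of the parallelogram in cyclic order, then the linear relations among them are the multiples of $v_1-v_2+v_3-v_4=0$.
\end{enumerate}
\end{lemma}

\begin{proof}
A proper face lies in a hyperplane $\{m=1\}$ that misses the origin, so affinely independent points of a proper face are linearly independent. We also use Pick's formula in this form: if a lattice triangle in a plane lattice has no lattice points other than its vertices, then the two edge vectors at any vertex are a basis of the lattice.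

(1) The triangle $0,v,w$ lies in $P$ and has no further lattice points. So $v,w$ is a basis of $N\cap\operatorname{span}(v,w)$, which is a direct summand of $N$.

(2) Let $F$ be a proper $2$-face and identify the lattice points of its affine span with $\mathbb Z^2$. The only lattice points of $F$ are its vertices. Among five points of $\mathbb Z^2$ two are congruent modulo $2$, and their midpoint is a lattice point; so $F$ has at most four vertices. Let $F$ be a quadrilateral with vertices $a,b,c,d$ in cyclic order. By Pick's formula applied to the triangle $abd$ we can write $c=a+x(b-a)+y(d-a)$ with integers $x,y$, and $x,y>0$ because $F$ is convex. Applied to the triangles $acd$ and $abc$, it shows that $c-a,\,d-a$ and $b-a,\,c-a$ are bases as well; their determinants are $x$ and $y$, so $x=y=1$ and $c=b+d-a$. Since $a,b,d$ are linearly independent, this is the only relation up to a scalar.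
\end{proof}

We call the parallelograms in (2) \emph{squares}. Part (1) says that $X$ is smooth in codimension $2$.

\subsection{Directed edge polytopes}

An \emph{undirected cycle} of $G$ is a cycle in the multigraph obtained by forgetting orientations; a pair $ij,ji$ is an undirected cycle of length $2$. When we walk around an undirected cycle, each of its arcs is traversed forward or backward, and
\begin{equation}\label{eq:cycle}
\sum_{e\text{ forward}}\rho(e)-\sum_{e\text{ backward}}\rho(e)=0 .
\end{equation}
The cycle is \emph{balanced} if it has equally many forward and backward arcs. A \emph{potential} is a vector $r\in\mathbb R^n$; its \emph{value} on the arc $ij$ is $\langle r,\rho(ij)\rangle=r_i-r_j$.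

\begin{lemma}\label{lem:graph}
Let $G$ be as in the introduction.
\begin{enumerate}
\item[(1)] $N=\{x\in\mathbb Z^n:\sum x_i=0\}$, so $\dim\mathcal A_G=n-1$, and $M=\mathbb Z^n/\mathbb Z(1,\dots,1)$ is the group of integral potentials modulo constants. The vectors $\rho(e)$ of the arcs of an undirected spanning tree are a basis of $N$. The vectors of a set of arcs are linearly independent if and only if the set contains no undirected cycle.
\item[(2)] $\mathcal A_G$ is a terminal reflexive polytope whose vertices are the vectors $\rho(e)$, $e\in A(G)$. The arcs on a facet form a connected subgraph that meets every vertex of $G$.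
\item[(3)] If all arcs of an undirected cycle lie on a proper face, then the cycle is balanced; in particular its length is even and different from $2$.
\item[(4)] If $n\ge4$, the vertices of a square $2$-face are the four arcs of a balanced undirected $4$-cycle.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) Given a spanning tree, each $\mathbf e_i-\mathbf e_j$ is a signed sum of the vectors of the arcs on the tree path from $i$ to $j$. So the $n-1$ tree vectors generate the lattice $\{\sum x_i=0\}$ of rank $n-1$, and they are a basis. A set of arcs without an undirected cycle extends to a spanning tree, and a cycle gives the relation \eqref{eq:cycle}.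

(2) The vectors of a directed cycle sum to $0$. Adding these relations over directed cycles that cover all arcs, we write $0$ as a combination of all $\rho(e)$ with positive coefficients, so $0$ is an interior point; in particular $\dim\mathcal A_G=\operatorname{rank}N$. This is where the hypothesis on directed cycles is used. A point $x\in\mathcal A_G$ has $\sum x_i=0$ and $\sum|x_i|\le2$, so a nonzero lattice point has the form $\mathbf e_i-\mathbf e_j$. The linear form $x_i-x_j$ takes the value $2$ at $\mathbf e_i-\mathbf e_j$ and a value $\le1$ at every other $\mathbf e_k-\mathbf e_l$. Hence $\mathbf e_i-\mathbf e_j$ lies in $\mathcal A_G$ only if $ij$ is an arc, and then it is a vertex. The vertices of a facet span $N_{\mathbb R}$, so by (1) its arcs contain a spanning tree. The normal has value $1$ on a basis of $N$, so it lies in $M$.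

(3) Evaluate on \eqref{eq:cycle} a potential with value $1$ on the face. In a $2$-cycle both arcs are traversed in the same sense, so it is not balanced.

(4) By Lemma~\ref{lem:smallfaces}(2) the four vertices are linearly dependent and any three of them are independent. By (1) the four arcs contain an undirected cycle and no three of them do, so they form a $4$-cycle. It is balanced by (3).
\end{proof}

We identify arcs with vertices of $\mathcal A_G$. To exhibit a face it suffices to write down a potential whose values are all $\le1$: the arcs of value $1$ are then the vertices of a proper face.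

Balanced $4$-cycles are easy to search for. The two forward arcs either alternate with the two backward arcs or are consecutive, which gives two types:
\begin{itemize}
\item[(A)] the four arcs from $\{x,z\}$ to $\{y,w\}$, that is, two vertices with two common out-neighbors;
\item[(B)] two directed $2$-paths $x\to y\to z$ and $x\to w\to z$ with $x\ne z$ and $y\ne w$.
\end{itemize}

\subsection{First-order deformations}

Put $T_X=\mathcal{H}om(\Omega_X,\mathcal O_X)$ and $\mathcal T^1_X=\mathcal{E}xt^1(\Omega_X,\mathcal O_X)$. The coherent sheaf $\mathcal T^1_X$ vanishes on the smooth locus, and its sections over an affine open set $U$ are $T^1_U$. The local-to-global spectral sequence for $\operatorname{Ext}$ gives the exact sequence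
\begin{equation}\label{eq:localglobal}
0\to H^1(X,T_X)\to T^1_X\to H^0(X,\mathcal T^1_X).
\end{equation}
The left term measures deformations that only change the gluing of the charts, and the right term measures how the singularities deform. On a toric variety the torus acts on all these spaces. This gives $M$-gradings that are respected by restriction to invariant open sets, and we write $T^1_X(-R)$ for the part of degree $-R$.

Let $U=\operatorname{Spec}A$ with $A=S/(f)$, where $S=\mathbb C[x_1,\dots,x_k]$ and $f$ is irreducible. The conormal sequence $0\to(f)/(f^2)\to\Omega_S\otimes A\to\Omega_A\to0$ is a free resolution of $\Omega_A$. Dualizing it gives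
\begin{equation}\label{eq:hypersurface}
T^1_U=S/(f,\partial_1f,\dots,\partial_kf)\cdot\varepsilon ,
\end{equation}
where $\varepsilon$ is the class of the homomorphism $(f)/(f^2)\to A$ with $f\mapsto1$. If $S$ is graded and $f$ is homogeneous, then $\varepsilon$ has degree $-\deg f$.

\section{A rigid fourfold with a curve of nodes}\label{sec:example}

In this section $G$ is the graph of Theorem~\ref{thm:A}, shown in Figure~\ref{fig:G}, and $X=X_G$. We prove that both outer terms of \eqref{eq:localglobal} vanish.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.2]
\node[circle,draw,inner sep=2pt] (1) at (0,2) {$1$};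
\node[circle,draw,inner sep=2pt] (3) at (0,0) {$3$};
\node[circle,draw,inner sep=2pt] (2) at (2.4,0) {$2$};
\node[circle,draw,inner sep=2pt] (4) at (2.4,2) {$4$};
\node[circle,draw,inner sep=2pt] (5) at (-1.6,1) {$5$};
\draw[->,very thick] (1) -- node[left] {$a$} (3);
\draw[->,very thick] (1) -- node[above] {$b$} (4);
\draw[->,very thick] (2) -- node[right] {$c$} (4);
\draw[->,very thick] (2) -- node[below] {$d$} (3);
\draw[->] (1) -- node[above left] {$p$} (5);
\draw[->] (5) -- node[below left] {$q$} (3);
\draw[->,dashed] (3) to[bend right=35] (1);
\draw[->,dashed] (4) to[bend right=35] (2);
\end{tikzpicture}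
\caption{A digraph whose toric Fano fourfold is rigid although its directed edge polytope has a square $2$-face. The thick arcs $a,b,c,d$ are the vertices of the square. The detour $1\to5\to3$ gives two vertices $p,q$ of the polytope with $p+q=a$. The dashed arcs $31$ and $42$ put every arc on a directed cycle.}
\label{fig:G}
\end{figure}

\subsection{The square and the facets}

The graph is connected, and the directed cycles $1\to3\to1$, $2\to4\to2$, $1\to4\to2\to3\to1$ and $1\to5\to3\to1$ cover all arcs. By Lemma~\ref{lem:graph}, $\dim\mathcal A_G=4$. Put
\[
a=\rho(13),\quad b=\rho(14),\quad c=\rho(24),\quad d=\rho(23),\quad p=\rho(15),\quad q=\rho(53).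
\]
Then
\begin{equation}\label{eq:relations}
a+c=b+d,\qquad p+q=a .
\end{equation}
The potentials $h_0=(1,1,0,0,0)$ and $h_1=(1,1,0,0,1)$ have the following values.
\[
\begin{array}{c|rrrrrrrr}
&13&14&23&24&15&53&31&42\\\hline
h_0&1&1&1&1&1&0&-1&-1\\
h_1&1&1&1&1&0&1&-1&-1
\end{array}
\]
So $P_0=\operatorname{conv}(a,b,c,d,p)$ and $P_1=\operatorname{conv}(a,b,c,d,q)$ are proper faces. Each contains the arcs of a spanning tree, namely $13,14,23,15$ and $13,14,23,53$, so each spans $N_{\mathbb R}$ and is a facet. Their intersection $F=\operatorname{conv}(a,b,c,d)$ is a face. Since $a,b,d$ are linearly independent and $c=b+d-a$, it is a square, and $P_0,P_1$ are pyramids over $F$ with apexes $p,q$.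

\begin{lemma}\label{lem:onlyF}
The arcs $13,14,23,24$ form the only balanced $4$-cycle of $G$. The vertices of every facet other than $P_0,P_1$ are a basis of $N$.
\end{lemma}

\begin{proof}
The out-neighborhoods are $1:\{3,4,5\}$, $2:\{3,4\}$, $3:\{1\}$, $4:\{2\}$, $5:\{3\}$. Only the vertices $1,2$ have two common out-neighbors, so there is one cycle of type (A). The $2$-paths with distinct ends, sorted by the middle vertex, are
\[
3{\to}1{\to}4,\quad 3{\to}1{\to}5,\quad 4{\to}2{\to}3,\quad 2{\to}3{\to}1,\quad 5{\to}3{\to}1,\quad 1{\to}4{\to}2,\quad 1{\to}5{\to}3 .
\]
No two have the same start and the same end, so type (B) does not occur.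

Let $Q$ be a facet. Its arcs form a connected subgraph on all five vertices. If there are four arcs, they form a spanning tree and their vectors are a basis of $N$. If there are more, they contain an undirected cycle, whose length is even, at most $5$ and not $2$ by Lemma~\ref{lem:graph}(3). It is then a balanced $4$-cycle, so $Q\supset F$. A face of codimension $2$ lies in exactly two facets, so $Q$ is $P_0$ or $P_1$.
\end{proof}

\subsection{The two singular charts}

By Lemma~\ref{lem:onlyF}, $X$ is covered by smooth charts together with the charts $U_0,U_1$ of the cones $\sigma_0,\sigma_1$ over $P_0,P_1$. Let $a^*,b^*,d^*,p^*$ be the basis of $M$ dual to $a,b,d,p$. Since $c=b+d-a$,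
\[
\sigma_0^\vee\cap M=\{\alpha a^*+\beta b^*+\delta d^*+\pi p^*:\ \alpha,\beta,\delta,\pi\ge0,\ \alpha\le\beta+\delta\}.
\]
For such an element write $\alpha=\alpha_1+\alpha_2$ with $0\le\alpha_1\le\beta$ and $0\le\alpha_2\le\delta$. This expresses it through $a^*+b^*$, $a^*+d^*$, $b^*$, $d^*$, $p^*$. Give the variables $x,y,z,w,s$ the degrees $b^*,\ a^*+d^*,\ d^*,\ a^*+b^*,\ p^*$. The resulting surjection $\mathbb C[x,y,z,w,s]/(xy-zw)\to\mathbb C[\sigma_0^\vee\cap M]$ is a map of domains of dimension $4$, hence an isomorphism. So $U_0$ is the product of the threefold node with the $s$-line.

By \eqref{eq:hypersurface}, $T^1_{U_0}=\mathbb C[s]\,\varepsilon_0$. The degree of $xy-zw$ is $a^*+b^*+d^*$, so $s^k\varepsilon_0$ has degree $-R$ with $R=a^*+b^*+d^*-kp^*$. These $R$ are the elements of $M$ that equal $1$ on $F$ and satisfy $R(p)\le0$. The same computation in the basis $a,b,d,q$ applies to $U_1$. Thus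
\begin{equation}\label{eq:degrees}
\begin{aligned}
T^1_{U_0}(-R)\neq0&\iff R|_F=1\text{ and }R(p)\le0,\\
T^1_{U_1}(-R)\neq0&\iff R|_F=1\text{ and }R(q)\le0 .
\end{aligned}
\end{equation}

\subsection{Proof of Theorem~\ref{thm:A}}

It remains to prove rigidity.

\emph{The local smoothings do not glue.} The cone over $F$ is $\sigma_0\cap(p^*)^\perp$, so $U_0\cap U_1=\{s\ne0\}\subset U_0$, and the restriction $T^1_{U_0}\to T^1_{U_0\cap U_1}$ is the inclusion $\mathbb C[s]\varepsilon_0\subset\mathbb C[s^{\pm1}]\varepsilon_0$. In the same way $T^1_{U_1}\to T^1_{U_0\cap U_1}$ is injective. A global section of $\mathcal T^1_X$ vanishes on the smooth charts, so it is determined by its restrictions to $U_0$ and $U_1$, and hence by their common image in $T^1_{U_0\cap U_1}$. The images of $T^1_{U_0}$ and $T^1_{U_1}$ are graded subspaces. A degree $-R$ that occurs in both has $R|_F=1$, $R(p)\le0$ and $R(q)\le0$ by \eqref{eq:degrees}, whereas \eqref{eq:relations} gives $R(p)+R(q)=R(a)=1$. So the two images meet in $0$, and $H^0(X,\mathcal T^1_X)=0$.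

\emph{The gluing does not deform.} Let $\hat\Omega^j_X$ be the reflexive hull of $\Omega^j_X$. Bott vanishing for projective toric varieties (Danilov; \cite{BTLM}, \cite{Mus}) states that $H^i(X,\hat\Omega^j_X\otimes L)=0$ for $i>0$ and every ample line bundle $L$. On the smooth locus the perfect pairing $\Omega^1\otimes\Omega^3\to\omega$ gives $T_X\cong\hat\Omega^3_X\otimes\omega_X^{-1}$. Both sheaves are reflexive: the first is a dual, and the second is a reflexive sheaf twisted by the line bundle $\omega_X^{-1}$. Reflexive sheaves on a normal variety are determined by their restriction to the smooth locus, so the isomorphism holds on $X$. Since $\omega_X^{-1}$ is ample, $H^1(X,T_X)=0$.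

Now \eqref{eq:localglobal} gives $T^1_X=0$. \qed

\begin{remark}\label{rem:Ominus1}
The singular locus of $X$ is a curve $C\cong\mathbb P^1$, the union of the $s$-axis of $U_0$ and the corresponding axis of $U_1$. The coordinate on the latter is $s^{-1}$, because $p^*$ vanishes on $a,b,d$ and $p^*(q)=p^*(a-p)=-1$. The sheaf $\mathcal T^1_X$ is a line bundle on $C$ with local generators $\varepsilon_0$ of degree $-h_1$ and $\varepsilon_1$ of degree $-h_0$. As $h_0-h_1=p^*$, the section $\varepsilon_0$ is a nonzero constant times $s\varepsilon_1$; it has a simple pole at $s=\infty$ and no zero. Hence $\mathcal T^1_X\cong\mathcal O_{\mathbb P^1}(-1)$. The relation $p+q=a$ is responsible for this degree; Example~\ref{ex:compare} shows that rigidity is lost when it is replaced by $p+q=0$.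
\end{remark}

\section{The space $T^1_X$ for a terminal reflexive polytope}\label{sec:T1}

The argument above relied on knowing every singular chart as a hypersurface. In general the charts are more complicated, and we need a method that does not look at them. Throughout this section $P\subset N_{\mathbb R}$ is a terminal reflexive polytope of dimension $d\ge3$ and $X$ is the toric variety of its face fan.

\subsection{The linear system}

For each square $F$ fix a cyclic labeling $v_1,\dots,v_4$ of its vertices, with indices modulo $4$, and put $\tau_i=[v_i,v_{i+1}]$; the edges of $F$ at $v_i$ are $\tau_{i-1}$ and $\tau_i$. Fix $R\in M$ and let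
\[
S(R)=\{\text{squares }F:\ R|_F\equiv1\}.
\]
Let $s=(s_F)\in\mathbb C^{S(R)}$, let $v$ be a vertex with $R(v)=1$, and let $\tau\neq\tau'$ be edges at $v$ that lie in a common $2$-face $F$; this face is unique. Define $\kappa_v(\tau,\tau')\in\mathbb C$ as follows. If $F\notin S(R)$, put $\kappa_v(\tau,\tau')=0$. If $F\in S(R)$ and $v=v_i$, put
\[
\kappa_{v_i}(\tau_i,\tau_{i-1})=(-1)^is_F,\qquad \kappa_{v_i}(\tau_{i-1},\tau_i)=-(-1)^is_F .
\]
A different labeling of $F$ replaces $s_F$ by $\pm s_F$.

A pair $(v,Q)$ is \emph{active} for $R$ if $v$ is a vertex with $R(v)=1$, $Q$ is a proper $3$-face containing $v$, and $R\ge1$ on all neighbors of $v$ in $Q$. The edges of $Q$ at $v$ have a cyclic order $\eta_1,\dots,\eta_m$ in which consecutive edges lie in a $2$-face of $Q$. The condition attached to an active pair is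
\[
(C_{v,Q})\qquad\sum_{j=1}^m\kappa_v(\eta_{j+1},\eta_j)=0,\qquad\eta_{m+1}=\eta_1 .
\]
It is a relation $\sum\pm s_F=0$ among the squares $F\in S(R)$ with $v\in F\subset Q$. For example, if $Q$ is a pyramid over $F\in S(R)$ and $v\in F$, it reads $s_F=0$. If $Q$ is a triangular prism and both squares $F,F'$ of $Q$ at $v$ lie in $S(R)$, it reads $s_F=\pm s_{F'}$.

\begin{theorem}\label{thm:B}
Let $P$ be a terminal reflexive polytope of dimension $d\ge3$ and $X$ the toric variety of its face fan. Then $T^1_X=\bigoplus_{R\in M}T^1_X(-R)$, and $T^1_X(-R)$ is isomorphic to the space of all $s\in\mathbb C^{S(R)}$ that satisfy $(C_{v,Q})$ for every active pair $(v,Q)$. In particular, $X$ is rigid if and only if for every $R\in M$ this linear system has only the zero solution.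
\end{theorem}

The system depends on $R$ only through the sets of vertices where $R=1$ and where $R\ge1$, so finitely many systems occur. For $X_G$ the criterion is graph-theoretic: $R$ is an integral potential $r$ with value $r_i-r_j$ on the arc $ij$.

The proof removes from $X$ all orbits of codimension at least $3$, and with them all singularities, without changing $T^1$. What remains is a cohomology group of vector fields, which in each degree is a problem of linear algebra on a graph. Finally that problem is solved with the help of a contractibility lemma.

\subsection{Vector fields away from codimension three}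

Let $X^\circ\subset X$ be the union of the charts of the cones of dimension at most $2$. It is smooth by Lemma~\ref{lem:smallfaces}(1). This is the first use of terminality: an edge with an interior lattice point would make $X^\circ$ singular.

\begin{lemma}\label{lem:restrict}
$T^1_X\cong H^1(X^\circ,T_{X^\circ})$.
\end{lemma}

\begin{proof}
Let $j:X^\circ\to X$ be the inclusion and $Z=X\setminus X^\circ$, a union of orbits of codimension at least $3$. Since $X$ is Cohen--Macaulay, the local cohomology sheaves $\mathcal H^q_Z(\mathcal O_X)$ vanish for $q<3$. The vanishing for $q=0,1$ means $j_*\mathcal O_{X^\circ}=\mathcal O_X$, and $R^1j_*\mathcal O_{X^\circ}=\mathcal H^2_Z(\mathcal O_X)=0$. We have $\operatorname{Hom}_{X^\circ}(j^*\Omega_X,-)=\operatorname{Hom}_X(\Omega_X,j_*(-))$, and $j_*$ preserves injective modules because $j^*$ is exact. The low-degree sequence of the resulting Grothendieck spectral sequence is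
\[
0\to\operatorname{Ext}^1_X(\Omega_X,j_*\mathcal O_{X^\circ})\to\operatorname{Ext}^1_{X^\circ}(\Omega_{X^\circ},\mathcal O_{X^\circ})\to\operatorname{Hom}_X(\Omega_X,R^1j_*\mathcal O_{X^\circ})=0 .
\]
The first term is $T^1_X$. The second is $H^1(X^\circ,T_{X^\circ})$, because $\Omega_{X^\circ}$ is locally free.
\end{proof}

We compute this group by \v Cech cohomology and need the graded pieces of $T_{X^\circ}$ on the charts. From now on we identify an edge, a vertex and the empty face of $P$ with the cone over it. A derivation of $\mathbb C[M]$ of degree $-R$ sends $\chi^m$ to $\varphi(m)\chi^{m-R}$, and the Leibniz rule says that $\varphi$ is additive. So it has the form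
\[
\partial_x:\ \chi^m\mapsto\langle m,x\rangle\,\chi^{m-R},\qquad x\in N_{\mathbb C}.
\]
The vector fields on $U_\sigma$ are the derivations of $\mathbb C[M]$ that preserve $\mathbb C[\sigma^\vee\cap M]$, and a derivation does so if and only if each of its homogeneous components does. Let $L(\sigma)\subset N_{\mathbb C}$ be the space of $x$ such that $\partial_x$ preserves $\mathbb C[\sigma^\vee\cap M]$, that is, $m-R\in\sigma^\vee$ whenever $m\in\sigma^\vee\cap M$ and $\langle m,x\rangle\ne0$.

\begin{lemma}\label{lem:L}
Let $\sigma$ be a cone of the fan of dimension at most $2$. Then
\[
L(\sigma)=\begin{cases}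
N_{\mathbb C}&\text{if }R\le0\text{ on all ray generators of }\sigma,\\
\mathbb Cv&\text{if }R(v)=1\text{ for one generator }v\text{ and }R\le0\text{ on any other},\\
0&\text{otherwise.}
\end{cases}
\]
\end{lemma}

\begin{proof}
In the first case $-R\in\sigma^\vee$, and there is no condition on $x$. Suppose that $R(v)\ge1$ for a generator $v$, and let $x\in L(\sigma)$. For $m\in\sigma^\vee\cap v^\perp\cap M$ we have $(m-R)(v)<0$, so $\langle m,x\rangle=0$. These $m$ span $v^\perp$, so $x\in\mathbb Cv$. If two generators $v,w$ have $R\ge1$, then $x\in\mathbb Cv\cap\mathbb Cw=0$. If $R(v)\ge2$, take $m\in\sigma^\vee\cap M$ with $m(v)=1$, which exists because the generators are part of a basis; then $(m-R)(v)<0$, so $\langle m,x\rangle=0$ and $x=0$. In the second case of the lemma $v\in L(\sigma)$: if $m\in\sigma^\vee\cap M$ and $m(v)\ne0$, then $(m-R)(v)\ge0$, and $(m-R)(w)\ge m(w)\ge0$ for any other generator $w$.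
\end{proof}

The charts $U_\tau$, with $\tau$ running over the edges of $P$, are an affine cover of $X^\circ$ with affine intersections. In degree $-R$ the \v Cech complex of $T_{X^\circ}$ has the terms $C^k(L)=\bigoplus L(\tau_0\cap\dots\cap\tau_k)$. It is a subcomplex of the complex $C^\bullet(N_{\mathbb C})$ in which every summand is replaced by $N_{\mathbb C}$. All intersections of charts are nonempty, so the latter is the cochain complex of a full simplex, with $H^0=N_{\mathbb C}$ and $H^1=0$. The long exact sequence of $0\to C^\bullet(L)\to C^\bullet(N_{\mathbb C})\to C^\bullet(N_{\mathbb C})/C^\bullet(L)\to0$ gives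
\begin{equation}\label{eq:cech}
T^1_X(-R)\cong\Big\{(x_\tau)\in\prod_\tau N_{\mathbb C}/L(\tau):\ x_\tau\equiv x_{\tau'}\bmod L(\tau\cap\tau')\Big\}\Big/\{\text{constants}\},
\end{equation}
where the constants are the images of the tuples $x_\tau=x$, $x\in N_{\mathbb C}$. This also establishes the direct sum decomposition in Theorem~\ref{thm:B}.

By Lemma~\ref{lem:L}, the data and the conditions in \eqref{eq:cech} live only at the vertices where $R\ge1$. To show that a tuple is constant we must propagate equalities through this part of $P$, and to construct tuples we must integrate cochains on it. Both require that this part have no topology.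

\subsection{The positive part of a polytope is contractible}

Let $v$ be a vertex of a polytope $Q$ with $\dim Q\geq1$. The \emph{vertex figure} $Q/v$ is $Q\cap H$ for a hyperplane $H$ that strictly separates $v$ from the other vertices. Its nonempty faces are the sets $F\cap H$ with $F\ne\{v\}$ a face containing $v$, and $\dim(F\cap H)=\dim F-1$. We also use that $Q$ is contained in the cone at $v$ spanned by the edges at $v$. Hence an affine function attains its minimum on $Q$ at $v$ as soon as it does not decrease along any edge at $v$; the same holds for maxima.

\begin{lemma}\label{lem:contractible}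
Let $Q$ be a polytope with $\dim Q\ge1$ and $\ell$ an affine function that is nonzero at all vertices, positive at some and negative at some. Let $K$ be the complex of faces all of whose vertices are positive. Then $|K|$ is contractible. In particular:
\begin{enumerate}
\item[(1)] the $1$-skeleton of $K$ is connected;
\item[(2)] if $c$ is a function on the oriented edges of $K$ with values in a vector space, $c(w,v)=-c(v,w)$, and $c$ sums to zero around every $2$-face of $K$, then there is a function $g$ on the vertices of $K$ with $c(v,w)=g_v-g_w$.
\end{enumerate}
\end{lemma}

\begin{proof}
We use induction on $\dim Q$ and build $K$ by adding one vertex at a time, from the top down. Perturb $\ell$, keeping its signs, so that its values at the vertices are distinct. Let $u_1,\dots,u_k$ be the positive vertices in decreasing order, and let $K_j$ be the complex of faces with all vertices among $u_1,\dots,u_j$. Then $K_1$ is a point and $K_k=K$. If $\dim Q=1$, then $k=1$ and we are done.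

Let $j\ge2$ and $v=u_j$. Call a face \emph{new} if it lies in $K_j$ and contains $v$. A face containing $v$ is new if and only if $\ell$ attains its minimum on it at $v$, that is, if and only if $\ell$ increases along all its edges at $v$. Let $C$ be the union of the new faces and $B$ the union of those faces of new faces that do not contain $v$. Then $|K_j|=|K_{j-1}|\cup C$ and $|K_{j-1}|\cap C=B$, because the intersection of a new face with a face of $K_{j-1}$ is a face of both and misses $v$. The set $C$ is star-shaped with respect to $v$, hence contractible.

We claim that $B$ is contractible. Consider $Q/v=Q\cap H$ with the function $\ell-\ell(v)$. It is nonzero at the vertices of $Q/v$. It is positive at some, since $v$ is not the maximum of $\ell$ on $Q$, and negative at some, since $v$ is not the minimum. The faces of $Q/v$ with positive vertices are the sets $F\cap H$ with $F\neq\{v\}$ new, so $C\cap H$ is contractible by induction. Let $F\ne\{v\}$ be new. A ray from $v$ through a point of $F\cap H$ has a last point in $F$. A point $y\ne v$ of $F$ is such a last point if and only if the smallest face containing $y$ misses $v$: if this face contains $v$, the segment from $v$ to $y$ can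 be prolonged inside it, and if the segment can be prolonged inside $F$, every face containing $y$ contains $v$. So projection from $v$ is a homeomorphism from $B$ onto $C\cap H$, which proves the claim.

The inclusion $B\subset C$ of contractible cell complexes is a homotopy equivalence, so $C$ deformation retracts onto $B$, and $|K_j|$ deformation retracts onto $|K_{j-1}|$. Hence $|K|$ is contractible. Statements (1) and (2) express this in degrees $0$ and $1$ of cellular cohomology.
\end{proof}

The hypothesis that $\ell$ is negative somewhere keeps the top-dimensional face $Q$ out of $K$. In the applications it comes from $0\in\operatorname{int}P$.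

\subsection{Labeling the edges of the positive graph}

Let $W$ be the set of vertices of $P$ with $R\ge1$, let $K$ be the complex of faces with all vertices in $W$, and let $\Gamma$ be its $1$-skeleton, with edge set $E(\Gamma)$. For $v\in W$ we have $L(v)=\mathbb Cv$ if $R(v)=1$ and $L(v)=0$ if $R(v)\ge2$. If $R\ne0$, then $R$ is positive at some vertex and negative at another, because $0$ is an interior point; since $R$ is integral at the vertices, Lemma~\ref{lem:contractible} applies to $P$ with $\ell=R-\frac12$, and its complex is $K$.

\begin{proposition}\label{prop:labelings}
If $|W|\le1$, then $T^1_X(-R)=0$. If $|W|\ge2$, then every vertex in $W$ lies on an edge of $\Gamma$, and $T^1_X(-R)\cong\Lambda/N_{\mathbb C}$, where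
\[
\Lambda=\{(x_\tau)\in N_{\mathbb C}^{E(\Gamma)}:\ x_\tau-x_{\tau'}\in L(v)\text{ whenever }\tau\cap\tau'=\{v\}\}
\]
and $N_{\mathbb C}\subset\Lambda$ is the space of constant tuples.
\end{proposition}

\begin{proof}
We read \eqref{eq:cech} with Lemma~\ref{lem:L}. The congruence for $\tau\neq\tau'$ is empty unless the two edges meet in a vertex of $W$. An edge with no endpoint in $W$ has $L(\tau)=N_{\mathbb C}$ and carries no data; this settles $W=\emptyset$. An edge with exactly one endpoint $v$ in $W$ has $L(\tau)=L(v)$, so $x_\tau$ is the class $x_v\in N_{\mathbb C}/L(v)$ common to all edges at $v$. An edge of $\Gamma$ has $L(\tau)=0$. If $W=\{v\}$, a tuple is the single class $x_v$, which is the image of a constant. If $|W|\ge2$, then $R\neq0$ and $\Gamma$ is connected with at least two vertices, so each $v\in W$ lies on an edge of $\Gamma$. Then $x_v$ is determined by the labels of the edges of $\Gamma$, and forgetting the other edges identifies the space of tuples in \eqref{eq:cech} with $\Lambda$.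
\end{proof}

Two small cases show how squares create freedom in $\Lambda$ and how $3$-faces destroy it.

\begin{example}\label{ex:small}
(a) Let $d=3$ and let $R$ be the normal of a square facet $F$. All other vertices have $R\le0$, so $\Gamma$ is the boundary of $F$. A tuple in $\Lambda$ has $x_{\tau_i}-x_{\tau_{i-1}}=\lambda_iv_i$. Modulo constants it is the same as a quadruple $(\lambda_i)$ subject to the closing condition $\sum\lambda_iv_i=0$. By Lemma~\ref{lem:smallfaces}(2), $\lambda_i=(-1)^is$ for one number $s$, and $\dim T^1_X(-R)=1$. This $s$ is the unknown $s_F$ of Theorem~\ref{thm:B}.

(b) Let $G$ be the graph of Theorem~\ref{thm:A} and $R=h_0$. Then $\Gamma$ is the $1$-skeleton of the pyramid $P_0$. Around a triangular face the closing condition is a relation among three linearly independent vectors, so the three labels are equal. The four triangles contain all eight edges, and consecutive triangles share an edge. So all labels are equal and $T^1_X(-h_0)=0$, although $F\in S(h_0)$.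
\end{example}

In (b) the parameter of the square is killed by walking around a vertex of $F$ through the two triangles at that vertex. To handle such walks in general we look at the neighborhood of a vertex. Let $|W|\ge2$ and $R(v)=1$. Let $\Gamma_v$ be the graph whose nodes are the edges of $\Gamma$ at $v$, where two nodes are \emph{adjacent} if they lie in a common $2$-face of $P$.

\begin{lemma}\label{lem:link}
Let $|W|\ge2$ and $R(v)=1$.
\begin{enumerate}
\item[(1)] The $2$-face spanned by two adjacent nodes of $\Gamma_v$ belongs to $K$.
\item[(2)] $\Gamma_v$ is connected.
\item[(3)] For $s\in\mathbb C^{S(R)}$, the conditions $(C_{v,Q})$ hold for all active pairs with first entry $v$ if and only if there is a function $f_v$ on the nodes of $\Gamma_v$ with $f_v(\tau)-f_v(\tau')=\kappa_v(\tau,\tau')$ for all adjacent $\tau,\tau'$.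
\end{enumerate}
\end{lemma}

\begin{proof}
(1) Let the nodes be $[v,w]$ and $[v,w']$, with $w,w'\in W$. If the face is a triangle, its vertices are $v,w,w'$. If it is a square, the fourth vertex is $w+w'-v$, and $R$ takes there the value $R(w)+R(w')-1\ge1$.

(2), (3) The vertex of $P/v$ on the edge $[v,w]$ is $v+t(w-v)$ with $0<t<1$, and $R$ takes there the value $1+t(R(w)-1)$. This is $\ge1$ if $w\in W$ and $<1$ otherwise. So for small $\epsilon>0$ the function $\ell=R-1+\epsilon$ is nonzero at the vertices of $P/v$ and positive exactly at those coming from edges of $\Gamma$. Positive vertices exist by Proposition~\ref{prop:labelings}. Negative vertices exist too: otherwise $v$ would minimize $R$ on $P$, while $R(v)=1>R(0)$. Let $K_v$ be the complex that Lemma~\ref{lem:contractible} attaches to $P/v$ and $\ell$. Its $1$-skeleton is $\Gamma_v$, which gives (2). Its $2$-faces come from the $3$-faces $Q\ni v$ with $R\ge1$ on all neighbors of $v$ in $Q$. Such a $Q$ is proper, because $P/v$ itself has a negative vertex. So the $2$-faces of $K_v$ correspond to the active pairs $(v,Q)$, and $(C_{v,Q})$ says that $\kappa_v$ sums to zero around the corresponding $2$-face. If $f_v$ exists, these sums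 telescope to zero. The converse is Lemma~\ref{lem:contractible}(2).
\end{proof}

\subsection{Proof of Theorem~\ref{thm:B}}

If $|W|\le1$, then $S(R)=\emptyset$ and both spaces are zero by Proposition~\ref{prop:labelings}. Let $|W|\ge2$. We construct a linear map from $\Lambda/N_{\mathbb C}$ to the solution space and show that it is bijective.

\emph{The map.} Let $x\in\Lambda$. For edges $\tau,\tau'$ of $\Gamma$ at $v$ write $x_\tau-x_{\tau'}=\lambda_v(\tau,\tau')\,v$; then $\lambda_v=0$ if $R(v)\ge2$. Let $F$ be a $2$-face in $K$ with vertices $v_i$ in cyclic order and edges $\tau_i=[v_i,v_{i+1}]$. Then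
\[
\sum_i\lambda_{v_i}(\tau_i,\tau_{i-1})\,v_i=\sum_i(x_{\tau_i}-x_{\tau_{i-1}})=0 .
\]
We apply Lemma~\ref{lem:smallfaces}(2), which is the second use of terminality. If $F$ is a triangle, all coefficients vanish. If $F$ is a square, there is a number $s_F$ with $\lambda_{v_i}(\tau_i,\tau_{i-1})=(-1)^is_F$ for all $i$. If moreover $F\notin S(R)$, then $R\ge2$ at some vertex of $F$, the coefficient there is zero, and $s_F=0$. Put $s=(s_F)_{F\in S(R)}$; this is defined because $S(R)\subset K$. For $R(v)=1$ and adjacent nodes $\tau,\tau'$ of $\Gamma_v$, the $2$-face they span lies in $K$ by Lemma~\ref{lem:link}(1), so the above shows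
\begin{equation}\label{eq:lambdakappa}
\lambda_v(\tau,\tau')=\kappa_v(\tau,\tau').
\end{equation}
Fix a node $\tau_0$ of $\Gamma_v$ and put $f_v(\tau)=\lambda_v(\tau,\tau_0)$. Then $f_v(\tau)-f_v(\tau')=\lambda_v(\tau,\tau')$, so $s$ satisfies all conditions $(C_{v,Q})$ by Lemma~\ref{lem:link}(3). The map $x\mapsto s$ is linear and kills the constants.

\emph{Injectivity.} Let $s=0$. If $R(v)=1$, then \eqref{eq:lambdakappa} gives $x_\tau=x_{\tau'}$ for adjacent nodes of $\Gamma_v$, and $\Gamma_v$ is connected, so all edges of $\Gamma$ at $v$ carry the same label. If $R(v)\ge2$, this holds by the definition of $\Lambda$. Since $\Gamma$ is connected, $x$ is constant.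

\emph{Surjectivity.} Let $s$ satisfy all conditions. We integrate twice, first around each vertex and then along $\Gamma$. For $R(v)=1$ choose $f_v$ as in Lemma~\ref{lem:link}(3), and for $R(v)\ge2$ put $f_v=0$ on the edges of $\Gamma$ at $v$. We look for $x$ of the form $x_\tau=g_v+f_v(\tau)v$ on the edges at $v$, with vectors $g_v\in N_{\mathbb C}$. An edge $\tau=[v,w]$ receives a label from each end, and the two agree if and only if
\[
g_v-g_w=c(v,w):=f_w(\tau)\,w-f_v(\tau)\,v .
\]
The function $c$ satisfies $c(w,v)=-c(v,w)$. Around a $2$-face $F$ of $K$, with notation as above,
\[
\sum_ic(v_i,v_{i+1})=\sum_i\big(f_{v_i}(\tau_{i-1})-f_{v_i}(\tau_i)\big)v_i .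
\]
The $i$th coefficient is $0$ if $R(v_i)\ge2$ and $-\kappa_{v_i}(\tau_i,\tau_{i-1})$ if $R(v_i)=1$. So all terms vanish if $F\notin S(R)$, and the sum is $-s_F\sum_i(-1)^iv_i=0$ if $F\in S(R)$. Lemma~\ref{lem:contractible}(2) for $K$ provides the vectors $g_v$. Then $x$ is well defined, and $x_\tau-x_{\tau'}=(f_v(\tau)-f_v(\tau'))v\in L(v)$ for edges at $v$, so $x\in\Lambda$. At a vertex $v_i$ of $F\in S(R)$ we get $\lambda_{v_i}(\tau_i,\tau_{i-1})=\kappa_{v_i}(\tau_i,\tau_{i-1})=(-1)^is_F$, so $x$ maps to $s$. \qed

\section{Criteria for rigidity and further examples}\label{sec:consequences}

\subsection{Squares and pyramids}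

\begin{corollary}\label{cor:criteria}
Let $P$ be a terminal reflexive polytope of dimension $d\ge3$ and $X$ the toric variety of its face fan. All $3$-faces below are proper faces.
\begin{enumerate}
\item[(1)] If $P$ has no square, then $X$ is rigid.
\item[(2)] If $d=3$, then $\dim T^1_X$ equals the number of square $2$-faces.
\item[(3)] If for some square $F$ there is $R\in M$ with $R|_F=1$ and $R(w)\le0$ for all vertices $w\notin F$ adjacent to a vertex of $F$, then $X$ is not rigid.
\item[(4)] If for every square $F$ and every $R\in M$ with $R|_F=1$ some $3$-face is a pyramid over $F$ whose apex $p$ has $R(p)\ge1$, then $X$ is rigid. This holds in particular if over every square $F$ there are pyramidal $3$-faces with apexes $p,q$ such that $p+q$ is a vertex of $F$.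
\item[(5)] If every $3$-face containing a square is a pyramid over that square, then $\dim T^1_X(-R)$ is the number of $F\in S(R)$ such that $R(p)\le0$ for all apexes $p$ of pyramidal $3$-faces over $F$.
\end{enumerate}
\end{corollary}

\begin{proof}
(1) There are no unknowns.

(2) There are no proper $3$-faces and hence no conditions, so $\dim T^1_X=\sum_R|S(R)|$. A square is a facet, so the only linear form equal to $1$ on it is its normal, and the normal lies in $M$ because $P$ is reflexive. Thus each square is counted exactly once.

(3) Put $s_F=1$ and $s_{F'}=0$ for $F'\ne F$. The unknown $s_F$ enters $(C_{v,Q})$ only if $v\in F\subset Q$. In that case $Q$ has at least three edges at $v$ and only two of them lie in $F$, so $v$ has a neighbor $w\notin F$ in $Q$. Then $R(w)\le0$, and $(v,Q)$ is not active. So $s$ is a nonzero solution.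

(4) Let $F\in S(R)$, let $Q$ be the pyramid over $F$ with $R(p)\ge1$, and let $v$ be a vertex of $F$. The neighbors of $v$ in $Q$ are $p$ and two vertices of $F$, so $(v,Q)$ is active. The $2$-faces of $Q$ at $v$ are $F$ and two triangles, so $(C_{v,Q})$ reads $s_F=0$. If $p+q$ is a vertex of $F$, then $R(p)+R(q)=1$, and one of the two integers is at least $1$.

(5) A condition $(C_{v,Q})$ that involves $s_F$ has $v\in F\subset Q$. Then $Q$ is a pyramid over $F$, the pair is active if and only if $R(p)\ge1$ at the apex $p$, and the condition reads $s_F=0$ as in (4).
\end{proof}

Part (1) is Totaro's theorem for this class of varieties. Part (2) answers the Question positively when $\dim\mathcal A_G=3$; it is the one place in Sections~\ref{sec:T1} and~\ref{sec:consequences} where the integrality of the facet normals is used. Part (4) gives a second proof of the rigidity in Theorem~\ref{thm:A}, without Bott vanishing: $F$ is the only square by Lemmas~\ref{lem:graph}(4) and~\ref{lem:onlyF}, the facets $P_0,P_1$ are pyramids over $F$, and $p+q=a$.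

\begin{example}\label{ex:compare}
Delete the vertex $5$ from the graph of Theorem~\ref{thm:A}. The remaining graph $H$, with arcs $13,14,23,24,31,42$, still has all arcs on directed cycles. Its only balanced $4$-cycle is $F$, which is the face cut out by the potential $(1,1,0,0)$. So $\dim T^1_{X_H}=1$ by part (2). Now add a fifth vertex to $H$ with the arcs $15,51$ instead of $15,53$; the two new vertices of the polytope sum to $0$. The potential $(1,1,0,0,1)$ has value $1$ on $F$, value $0$ on $15,51$ and value $-1$ on $31,42$. So $F$ is a square $2$-face and the fourfold is not rigid by part (3). The deformation of $X_H$ in the direction of the node survives this way of adding a vertex and is destroyed by the detour $1\to5\to3$.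
\end{example}

\subsection{All dimensions from four on}

\begin{corollary}\label{cor:alldim}
For every $D\ge4$ there is a graph $G$ as in the introduction such that $\dim\mathcal A_G=D$, the polytope $\mathcal A_G$ has a square $2$-face, and $X_G$ is rigid. So $3$ is the only dimension in which the Question has a positive answer.
\end{corollary}

\begin{proof}
The case $D=4$ is Theorem~\ref{thm:A}. For $D=4+k$ with $k\ge1$, attach to the graph of Theorem~\ref{thm:A} a directed cycle of length $k+1$ through the vertex $1$ and $k$ new vertices. The new graph is connected, all arcs lie on directed cycles, and it has $5+k$ vertices, so the dimension is $D$. The old graph and the new cycle share only the vertex $1$, so an undirected cycle either lies in the old graph or is the new cycle, which is directed and hence not balanced. By Lemmas~\ref{lem:graph}(4) and~\ref{lem:onlyF}, $F$ is the only possible square. Extend the potentials $h_0$, $h_1$ and $\frac12(h_0+h_1)$ to the new vertices by their value $1$ at the vertex $1$. The new arcs have value $0$, so the extended potentials cut out the faces $P_0$, $P_1$ and $F$. Thus $F$ is a square, and $P_0,P_1$ are proper $3$-faces that are pyramids over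 it with $p+q=a$. Corollary~\ref{cor:criteria}(4) gives rigidity. The last sentence follows with Corollary~\ref{cor:criteria}(2).
\end{proof}

\subsection{Symmetric digraphs and digraphs without antiparallel arcs}

The graph of Theorem~\ref{thm:A} contains some edges in both orientations and others in one. Neither feature is needed.

\begin{corollary}\label{cor:classes}
\begin{enumerate}
\item[(a)] Let $G$ on $\{1,\dots,5\}$ have both orientations of the undirected edges $13$, $14$, $23$, $24$, $15$, $35$. Then $\mathcal A_G=-\mathcal A_G$ has dimension $4$ and exactly six squares, and $X_G$ is rigid.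
\item[(b)] Let $G$ on $\{1,\dots,6\}$ have the arcs $13,14,23,24,15,53,36,61,45,52$, no two of which are antiparallel. Then $\dim\mathcal A_G=5$, the polytope $\mathcal A_G$ has exactly one square, and $X_G$ is rigid.
\end{enumerate}
\end{corollary}

\begin{proof}
(a) The graph is connected, and every arc lies on a directed $2$-cycle. A $4$-cycle through the vertex $5$ would pass through its only neighbors $1,3$ and a second common neighbor of $1$ and $3$, and there is none. So every undirected $4$-cycle is an orientation of $1\text{-}3\text{-}2\text{-}4$. Of these orientations $\binom42=6$ are balanced, and by Lemma~\ref{lem:graph}(4) there are at most six squares. Up to reversing all arcs there are three balanced orientations. For each we take the potential with value $1$ on its four arcs and $r_5=t$. The reversed arcs have value $-1$, and the four arcs at the vertex $5$ have value $\le1$ if and only if $|r_1-t|\le1$ and $|r_3-t|\le1$, which defines an interval $I$ of admissible $t$.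
\[
\begin{array}{c|c|c|c|c}
\text{arcs}&(r_1,r_2,r_3,r_4)&I&\text{further arc of value }1\text{ at the ends of }I&\text{sum}\\\hline
13,14,23,24&(1,1,0,0)&[0,1]&15,\ 53&\rho(13)\\
13,14,32,42&(2,0,1,1)&[1,2]&15,\ 53&\rho(13)\\
31,32,14,24&(1,1,2,0)&[1,2]&35,\ 51&\rho(31)
\end{array}
\]
For $t$ in the interior of $I$ both inequalities are strict, so exactly the four arcs have value $1$. They span a face, which is a square by \eqref{eq:cycle} and Lemma~\ref{lem:graph}(1). At each end of $I$ exactly one further arc has value $1$; it meets the vertex $5$, so the face is a pyramid over the square with this arc as apex. The sum of the two apexes is a vertex of the square in each row. The symmetry $x\mapsto-x$ gives the same for the three reversed orientations, and Corollary~\ref{cor:criteria}(4) applies.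

(b) The cycle $1\to3\to6\to1$ and the path $1\to4\to5\to2\to3$ show that every vertex can be reached from $1$ and can reach $1$. So $G$ is connected and every arc lies on a directed cycle. The out-neighborhoods are $1:\{3,4,5\}$, $2:\{3,4\}$, $3:\{6\}$, $4:\{5\}$, $5:\{2,3\}$, $6:\{1\}$, and only $1,2$ have two common out-neighbors. The pairs (start, end) of the directed $2$-paths, sorted by the middle vertex, are
\[
\begin{array}{lll}
1:\ (6,3),(6,4),(6,5);&2:\ (5,3),(5,4);&3:\ (1,6),(2,6),(5,6);\\
4:\ (1,5),(2,5);&5:\ (1,2),(1,3),(4,2),(4,3);&6:\ (3,1).
\end{array}
\]
These fifteen pairs are distinct, so type (B) does not occur, and the set $F$ spanned by $13,14,23,24$ is the only possible square. The potential $(1,1,0,0,t,\frac12)$ has value $1$ on these four arcs, and on $15,53,36,61,45,52$ it has the values $1-t,\ t,\ -\frac12,\ -\frac12,\ -t,\ t-1$. For $t=\frac12$ it cuts out $F$. For $t=0$ and $t=1$ it cuts out the pyramids over $F$ with apexes $\rho(15)$ and $\rho(53)$, whose sum $\rho(13)$ is a vertex of $F$. Corollary~\ref{cor:criteria}(4) gives rigidity.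
\end{proof}

\begin{thebibliography}{9}

\bibitem{BTLM}
Buch, Thomsen, Lauritzen, Mehta, T\^ohoku Math. J. 49 (1997).

\bibitem{KPT}
Selvi Kara, Irem Portakal, Akiyoshi Tsuchiya,
\emph{Rigid Gorenstein toric Fano varieties arising from directed graphs},
arXiv:2103.06404 (2021).

\bibitem{Mus}
Musta\c{t}\u{a}, T\^ohoku Math. J. 54 (2002).

\end{thebibliography}
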